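# Coherent extension of partial automorphisms for multipartite and semigeneric tournaments

## 1. A map of order two and its extensions

Take four vertices $a,b,c,y$ with the edges
$$y\to a,\qquad y\to b,\qquad c\to y,$$
and no edges among $a,b,c$. Call this directed graph $\mathbf A_4$. The map $\tau$ that swaps $a$ and $c$ and fixes $b$ is an automorphism of the edgeless graph on $\{a,b,c\}$. It does not extend to an automorphism of $\mathbf A_4$: such an extension would fix $y$, and it would turn $y\to a$ into $y\to c$. We enlarge $\mathbf A_4$ until $\tau$ does extend.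

**First enlargement.** Add one vertex $y'$, not joined to $y$, with $y'\to c$, $y'\to b$, $a\to y'$. The map $h$ that swaps $a,c$, swaps $y,y'$ and fixes $b$ sends the three edges at $y$ to the three edges at $y'$ and back. So $h$ is an automorphism, it extends $\tau$, and $h^2=\mathrm{id}$, just as $\tau^2=\mathrm{id}$.

Now we impose a parity rule. The enlarged graph splits into two blocks, $\{a,b,c\}$ and $\{y,y'\}$, with edges exactly between different blocks. Require that for any two distinct vertices in one block and any two distinct vertices in another, the number of edges from the first pair to the second is even. From $\{b,c\}$ to $\{y,y'\}$ there is exactly one edge, $c\to y$. So the first enlargement is forbidden.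

**Second enlargement.** Rename $y$ to $y_0$ and use seven vertices $a,b,c,y_0,y_1,y_2,y_3$, with indices modulo $4$, in the blocks $\{a,b,c\}$, $\{y_0,y_2\}$, $\{y_1,y_3\}$. The edges are

* $y_i\to a$, $y_i\to b$, $c\to y_i$ for $i$ even;
* $y_i\to c$, $y_i\to b$, $a\to y_i$ for $i$ odd;
* $y_0\to y_1\to y_2\to y_3\to y_0$.

The parity rule holds. The vertices $y_0,y_2$ have the same edges to $a,b,c$, and so do $y_1,y_3$, so every count between a pair from $\{a,b,c\}$ and one of these pairs is even. From $\{y_0,y_2\}$ to $\{y_1,y_3\}$ there are the two edges $y_0\to y_1$ and $y_2\to y_3$. The map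
$$h:\quad a\leftrightarrow c,\qquad b\mapsto b,\qquad y_i\mapsto y_{i+1}$$
is an automorphism: it exchanges the first two lists of edges and rotates the third. It extends $\tau$. But $h$ has order four, while $\tau$ has order two: $h^2$ fixes $a,b,c$ and still moves all the $y_i$.

So $\tau$ extends in both settings. With the parity rule we paid a price: $\tau\circ\tau$ is the identity on $\{a,b,c\}$, and $h\circ h$ is not the identity. Was this bad luck, or is it forced? And can one, in either setting, choose all extensions of all partial maps at once so that compositions are respected?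

## 2. Parts, parity, coherence

**Definition (multipartite tournaments).** A *directed graph* has one binary relation $\to$ without loops and without bidirectional edges. For $n\in\{2,3,\dots,\omega\}$, a directed graph is an *$n$-partite tournament* if its vertex set splits into $n$ pairwise disjoint, possibly empty *parts* such that any two vertices in different parts are joined by an edge and there are no edges inside a part.

A finite $\omega$-partite tournament may have any finite number of nonempty parts. Two vertices lie in the same part exactly when they are equal or non-adjacent. So the nonempty parts are determined by the graph, and every isomorphism between (induced) substructures preserves the relation "same part" in both directions.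

We write $e(x,y)=1$ if $x\to y$ and $e(x,y)=0$ if $y\to x$, with values in $\mathbb Z_2$. Thus $e(x,y)+e(y,x)=1$ for $x,y$ in different parts.

**Definition (semigeneric).** An $\omega$-partite tournament is *semigeneric* if for any two parts $X,Y$ and any $a\ne b$ in $X$, $c\neq d$ in $Y$, the number of edges directed from $\{a,b\}$ to $\{c,d\}$ is even, that is,
$$e(a,c)+e(a,d)+e(b,c)+e(b,d)=0.\tag{1}$$

*Example.* The directed $4$-cycle $y_0\to y_1\to y_2\to y_3\to y_0$ has parts $\{y_0,y_2\}$ and $\{y_1,y_3\}$ and is semigeneric. The first enlargement in Section 1 is $2$-partite and not semigeneric. The condition is vacuous between two parts if one of them has a single vertex, so $\mathbf A_4$ is semigeneric.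

**Definition (splitting).** Let $x\ne x'$ lie in one part and $y$ in another. Then $y$ *splits* $\{x,x'\}$ if $e(y,x)\ne e(y,x')$.

*Example.* In $\mathbf A_4$ the vertex $y$ splits $\{a,c\}$ and $\{b,c\}$ but not $\{a,b\}$. Condition (1) says that $e(c,a)+e(c,b)=e(d,a)+e(d,b)$. So in a semigeneric tournament, whether $y$ splits $\{x,x'\}$ depends only on the part that contains $y$. It therefore makes sense to say that a *part* splits a pair.

**Definition (EPPA).** A *partial automorphism* of $\mathbf A$ is an isomorphism between two substructures of $\mathbf A$. A class $\mathcal C$ of finite structures has the *extension property for partial automorphisms* (EPPA) if every $\mathbf A\in\mathcal C$ is a substructure of some $\mathbf B\in\mathcal C$ such that every partial automorphism of $\mathbf A$ extends to an automorphism of $\mathbf B$. Such a $\mathbf B$ is an *EPPA-witness* of $\mathbf A$.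

**Definition (coherent EPPA).** An EPPA-witness $\mathbf B$ of $\mathbf A$ is *coherent* if there is a map $\Psi$ from the partial automorphisms of $\mathbf A$ to $\mathrm{Aut}(\mathbf B)$ such that $\Psi(f)$ extends $f$, and $\Psi(gf)=\Psi(g)\Psi(f)$ whenever $\mathrm{Range}(f)=\mathrm{Dom}(g)$. A class has *coherent EPPA* if each of its members has a coherent EPPA-witness in the class. We also speak of coherent witnesses $\mathbf B$ that are not assumed finite; the definition of $\Psi$ makes sense for them.

*Example (no edges).* A finite set $A$ without edges is its own coherent witness. Fix a linear order on $A$ and extend an injection $f:D\to D'$ onto $D'$ by the increasing bijection $A\setminus D\to A\setminus D'$. Increasing bijections compose to increasing bijections, so this choice is coherent.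

*Example (one edge).* Let $\mathbf A$ be $u\to v$. Put $u=y_0$, $v=y_1$ in the directed $4$-cycle, with rotation $r$. The partial automorphisms are identities (including the empty map), $u\mapsto v$ and $v\mapsto u$. Send identities to $\mathrm{id}$, $u\mapsto v$ to $r$, and $v\mapsto u$ to $r^{-1}$. This is coherent.

It is known that for every $n\in\{2,3,\dots,\omega\}$ the finite $n$-partite tournaments have EPPA, and that the finite semigeneric tournaments have EPPA. Do these classes have *coherent* EPPA? The question comes from Jan Hubička, Jahel, Konečný and Sabok, "Extension property for partial automorphisms of the $n$-partite and semigeneric tournaments", arXiv:2401.12153 (2024). The proofs below do not use the known EPPA results. The answers differ.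

**Theorem A.** The semigeneric tournament $\mathbf A_4$ has no coherent EPPA-witness $\mathbf B$ that is a semigeneric tournament, finite or infinite. In particular the class of finite semigeneric tournaments does not have coherent EPPA.

**Theorem B.** For every $n\in\{2,3,\dots,\omega\}$ the class of finite $n$-partite tournaments has coherent EPPA. Moreover, the witness can be chosen with the same number of nonempty parts as $\mathbf A$.

**Theorem C.** For a finite semigeneric tournament $\mathbf A$ the following are equivalent.

* (a) $\mathbf A$ has a coherent EPPA-witness that is a finite semigeneric tournament.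
* (b) There is a (possibly infinite) semigeneric tournament $\mathbf B\supseteq\mathbf A$ such that every partial automorphism of $\mathbf A$ extends to an automorphism of $\mathbf B$, and every partial automorphism $f$ with $f^2=\mathrm{id}_{\mathrm{Dom}(f)}$ extends to some $h\in\mathrm{Aut}(\mathbf B)$ with $h^2=\mathrm{id}$.
* (c) Either (i) every part of $\mathbf A$ has at most $2$ vertices, or (ii) no vertex of $\mathbf A$ splits a pair of vertices of $\mathbf A$ (that is, $\mathbf A$ is a blow-up of a tournament: each vertex of a tournament is replaced by an independent set).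

**Corollary.** Every semigeneric tournament with at most $3$ vertices has a coherent EPPA-witness that is a finite semigeneric tournament. On $4$ vertices, $\mathbf A_4$ and its reversal are, up to isomorphism, the only semigeneric tournaments without one.

**Proposition D.** For $2\le n<\omega$ the class of finite $n$-partite tournaments that satisfy the semigeneric parity condition does not have EPPA.

*Example for (c).* $\mathbf A_4$ fails (c): it has a part of size three and a splitting vertex. The directed $4$-cycle satisfies (i) and not (ii). An edgeless set of three vertices satisfies (ii) and not (i).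

## 3. An involution does not move a vertex along an edge

The negative results rest on one remark. Let $h$ be an automorphism of a multipartite tournament with $h^2=\mathrm{id}$. Then $z$ and $h(z)$ are equal or in the same part. Otherwise there is an edge between them; $h$ swaps its ends, so the opposite edge is also present, which is not allowed. We call this the **involution remark**.

A second remark says when coherence produces involutions. If $\Psi$ is coherent, then $\Psi(\mathrm{id}_D)^2=\Psi(\mathrm{id}_D)$, so $\Psi(\mathrm{id}_D)=\mathrm{id}$. If $f^2=\mathrm{id}_D$ with $D=\mathrm{Dom}(f)$, then $\mathrm{Range}(f)=D$ and $\Psi(f)^2=\Psi(f^2)=\Psi(\mathrm{id}_D)=\mathrm{id}$.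

**Proof of Theorem A.** Suppose $\mathbf B$ is a semigeneric coherent witness of $\mathbf A_4$ with map $\Psi$. Let $\tau$ have domain $\{a,b,c\}$, swap $a,c$ and fix $b$. By the second remark, $h=\Psi(\tau)$ satisfies $h^2=\mathrm{id}$. Let $y'=h(y)$. By the involution remark, $y$ and $y'$ are equal or in the same part of $\mathbf B$. This part is not the part of $a,b,c$, because $y$ is adjacent to $a$.

Applying $h$ to $y\to a$ and $y\to b$ gives $y'\to c$ and $y'\to b$. As $c\to y$, we have $y'\ne y$. Among the four edges between $\{b,c\}$ and $\{y,y'\}$, only $c\to y$ points from the first pair to the second. One is odd, which contradicts semigenericity. $\square$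

So the order four in Section 1 was forced. The same argument, after one preparatory move, gives half of Theorem C.

**Proof of Theorem C, (a)⇒(b).** Let $\mathbf B,\Psi$ be as in (a). Every partial automorphism $f$ extends to $\Psi(f)$, and if $f^2=\mathrm{id}_{\mathrm{Dom}(f)}$ then $\Psi(f)^2=\mathrm{id}$ by the second remark. $\square$

**Proof of Theorem C, (b)⇒(c).** Suppose (c) fails, and let $\mathbf B$ be as in (b). Some part of $\mathbf A$ contains three distinct vertices $a,b,c$, and some $y\in A$ splits a pair $\{x,x'\}$.

**Step 1: move the splitting to the large part.** The map $x\mapsto a$, $x'\mapsto b$ is a partial automorphism, since neither pair has an edge. Let $g\in\mathrm{Aut}(\mathbf B)$ extend it and let $z=g(y)$. Then $z$ splits $\{a,b\}$. In particular $z$ is adjacent to $a$, so it lies outside the part of $\mathbf B$ containing $a,b,c$, and it is adjacent to all three. Of the values $e(z,a),e(z,b),e(z,c)\in\mathbb Z_2$, two are equal and the third differs. So we may write $\{a,b,c\}=\{u,v,w\}$ with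
$$e(z,u)=e(z,v)\ne e(z,w).$$

**Step 2: reach the parity contradiction.** By (b) there is $h\in\mathrm{Aut}(\mathbf B)$ with $h^2=\mathrm{id}$ that swaps $u,w$ and fixes $v$. Let $z'=h(z)$. By the involution remark, $z,z'$ are equal or in the same part. Now
$$e(z',w)=e(hz,hu)=e(z,u)=e(z,v)=e(hz,hv)=e(z',v),$$
so $z'$ does not split $\{v,w\}$, while $z$ does. Hence $z\neq z'$, and two distinct vertices of one part disagree on splitting $\{v,w\}$. This contradicts (1). $\square$

**Proof of Proposition D.** The purpose here is to force many parts. Let $k=\max(3,n)$ and let $\mathbf A$ have the parts $X=\{x_1,\dots,x_k\}$ and $\{y\}$, with $x_1\to y$ and $y\to x_i$ for $i\ge 2$. The parity condition is vacuous in $\mathbf A$, and $\mathbf A$ has two parts, so $\mathbf A$ is in the class. Suppose $\mathbf B$ is an EPPA-witness in the class.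

Let $g_1=\mathrm{id}$, and for $i\ge2$ let $g_i\in \mathrm{Aut}(\mathbf B)$ extend the transposition $(x_1\,x_i)$ of $X$. Since $y$ has an edge into it from $x_1$ only, $g_i(y)$ has an edge into it, among $X$, from $x_i$ only. So $g_i(y)$ induces on $X$ the partition $\{x_i\}\mid X\setminus\{x_i\}$. These $k$ partitions are pairwise distinct because $k\ge3$. By (1), two vertices in the same part of $\mathbf B$ (other than the part containing $X$) split the same pairs of $X$, so they induce the same partition. Hence the $g_i(y)$ lie in $k$ different parts, none of which contains $X$, because $g_i(y)$ is adjacent to $X$. So $\mathbf B$ has at least $k+1>n$ nonempty parts, a contradiction. $\square$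

## 4. Coherence from homomorphisms of the groups $\mathrm{Aut}(D)$

The positive results need witnesses. The definition of coherence mentions all partial automorphisms at once; the next lemma reduces it to automorphism groups of substructures. We write $D\subseteq A$ also for the substructure on $D$.

**Lemma 1.** Let $\mathbf A\subseteq\mathbf B$ with $\mathbf A$ finite be such that

1. every partial automorphism of $\mathbf A$ extends to an automorphism of $\mathbf B$;
2. for every $D\subseteq A$ there is a homomorphism $\Phi_D:\mathrm{Aut}(D)\to\mathrm{Aut}(\mathbf B)$ such that $\Phi_D(h)$ extends $h$ for all $h$.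

Then the map $\Psi$ in the definition of coherence exists. So $\mathbf B$ is a coherent EPPA-witness of $\mathbf A$.

*Proof.* The idea is to transport everything to one representative. In each isomorphism class of substructures of $\mathbf A$ fix a representative $D_0$. For each $D$ in the class fix an isomorphism $e_D:D_0\to D$. It is a partial automorphism of $\mathbf A$, so by condition 1 we may fix $\theta_D\in\mathrm{Aut}(\mathbf B)$ extending it. For an isomorphism $f:D\to D'$ between members of the class, $e_{D'}^{-1}fe_D\in\mathrm{Aut}(D_0)$, and we put
$$\Psi(f)=\theta_{D'}\,\Phi_{D_0}(e_{D'}^{-1}fe_D)\,\theta_D^{-1}.$$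
For $x\in D$, the map $\theta_D^{-1}$ sends $x$ to $e_D^{-1}(x)\in D_0$, the middle factor sends this to $e_{D'}^{-1}f(x)$, and $\theta_{D'}$ sends that to $f(x)$. So $\Psi(f)$ extends $f$. For $g:D'\to D''$,
$$\Psi(g)\Psi(f)=\theta_{D''}\,\Phi_{D_0}(e_{D''}^{-1}ge_{D'})\,\Phi_{D_0}(e_{D'}^{-1}fe_D)\,\theta_D^{-1}=\theta_{D''}\,\Phi_{D_0}(e_{D''}^{-1}gfe_D)\,\theta_D^{-1}=\Psi(gf).\qquad\square$$

## 5. The structures $\mathbf B(V,\sim,o)$ and their twists

We now build finite multipartite tournaments with many automorphisms. The orientation between two vertices is a base orientation, corrected by one bit from each end.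

**Definition.** Let $V$ be a finite set with an equivalence $\sim$. A *cross pair* is an ordered pair $(x,y)\in V^2$ with $x\not\sim y$. The *flip* sends $(x,y)$ to $(y,x)$. Let $o$ be a $\mathbb Z_2$-valued function on cross pairs with $o(x,y)+o(y,x)=1$. The vertices of $\mathbf B(V,\sim,o)$ are the pairs $(x,\chi)$ with $x\in V$ and $\chi:V\setminus[x]_\sim\to\mathbb Z_2$. For $x\sim y$ there is no edge between $(x,\chi)$ and $(y,\xi)$; for $x\not\sim y$,
$$e\big((x,\chi),(y,\xi)\big)=\chi(y)+\xi(x)+o(x,y).\tag{2}$$

Swapping the two vertices changes only the last term of (2), and changes it by $1$. So exactly one direction holds, and $\mathbf B(V,\sim,o)$ is a finite multipartite tournament whose parts correspond to the $\sim$-classes.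

If $\sim$ is equality, then $\mathbf B(V,=,o)$ is semigeneric. Indeed, between the part of $x$ and the part of $y$, the value (2) is a function of $\chi$, plus a function of $\xi$, plus a constant. In the sum (1) each of the four values of these functions occurs twice, and the constant occurs four times.

*Example.* Let $V=\{1,2\}$, let $\sim$ be equality, and $o(1,2)=1$. The vertices are $(1,\chi)$ and $(2,\xi)$ with one bit each, and $e((1,\chi),(2,\xi))=\chi+\xi+1$. So
$$(1,0)\to(2,0)\to(1,1)\to(2,1)\to(1,0),$$
the directed $4$-cycle.

**Definition (twists).** Let $\pi\in\mathrm{Sym}(V)$ preserve $\sim$ (in both directions). Let $c$ be a $\mathbb Z_2$-valued function on cross pairs with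
$$c(x,y)+c(y,x)=o(x,y)+o(\pi x,\pi y).\tag{3}$$
The *twist* $\alpha_{\pi,c}$ sends $(x,\chi)$ to $(\pi x,\chi')$, where $\chi'(\pi y)=\chi(y)+c(x,y)$ for $y\not\sim x$.

The right side of (3) is symmetric in $x,y$, since the flip changes both terms by $1$.

**Twists are automorphisms.** The map $\alpha_{\pi,c}$ is a bijection: $\pi$ permutes $V$, and for fixed $x$ the passage from $\chi$ to $\chi'$ is invertible. It preserves the parts. For $x\not\sim y$, the images of $(x,\chi)$ and $(y,\xi)$ have edge value
$$\chi(y)+c(x,y)+\xi(x)+c(y,x)+o(\pi x,\pi y)=\chi(y)+\xi(x)+o(x,y)$$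
by (3). So $\alpha_{\pi,c}\in\mathrm{Aut}(\mathbf B(V,\sim,o))$.

**Composition.** If $\alpha_{\pi,c}(x,\chi)=(\pi x,\chi')$ and $\alpha_{\rho,d}(\pi x,\chi')=(\rho\pi x,\chi'')$, then
$$\chi''(\rho\pi y)=\chi'(\pi y)+d(\pi x,\pi y)=\chi(y)+c(x,y)+d(\pi x,\pi y).$$
So $\alpha_{\rho,d}\alpha_{\pi,c}=\alpha_{\rho\pi,c'}$ with $c'(x,y)=c(x,y)+d(\pi x,\pi y)$. Consequently, if a group $H$ acts on $V$ preserving $\sim$, if each $c_h$ satisfies (3) with $\pi=h$, and if
$$c_{gh}(x,y)=c_h(x,y)+c_g(hx,hy)\qquad(g,h\in H),\tag{4}$$
then $h\mapsto\alpha_{h,c_h}$ is a homomorphism $H\to\mathrm{Aut}(\mathbf B(V,\sim,o))$.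

Condition 1 of Lemma 1 will ask for single twists, and condition 2 for families satisfying (4). In both cases $c(p,q)$ is prescribed when $p$ lies in a set $E$, and it has to be extended.

## 6. Extending prescribed twists, one at a time and for a group

**Lemma 2.** Let $\pi\in\mathrm{Sym}(V)$ preserve $\sim$, let $E\subseteq V$, and let $b(p,q)\in\mathbb Z_2$ be given for all cross pairs with $p\in E$, satisfying (3) when $p,q\in E$. Then $b$ extends to a function $c$ on all cross pairs satisfying (3).

*Proof.* For $p\notin E$, $q\in E$ define $c(p,q)$ from $b(q,p)$ by (3). For each unordered cross pair $\{p,q\}$ outside $E$ set one of $c(p,q),c(q,p)$ to $0$ and define the other by (3). $\square$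

**Why one element at a time is not enough.** The first thing to try for condition 2 is to apply Lemma 2 to every $h\in H=\mathrm{Aut}(D)$. Each $h$ then extends, but the arbitrary zeros outside $E$ were chosen without regard to (4). For some actions no choice can repair this. Taking $g=h=\mathrm{id}$ in (4) gives $c_{\mathrm{id}}=0$. Suppose $h\in H$ has $h^2=\mathrm{id}$ and swaps the entries of a cross pair $(p,q)$. Then (4) and (3) give
$$0=c_{h^2}(p,q)=c_h(p,q)+c_h(q,p)=o(p,q)+o(q,p)=1.\tag{5}$$
So *an involution in $H$ may not swap the entries of a cross pair*. This is the involution remark again. The $4$-cycle $\mathbf B(\{1,2\},=,o)$ shows it: the automorphisms exchanging the two parts are the two rotations of order four, so the swap of $1$ and $2$ does not lift to an involution.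

Elements $h$ with $h^2\neq\mathrm{id}$ may swap $p$ and $q$, and such pairs are the delicate ones. Inside $E$ the prescribed $b_h$ solve the problem for us. The idea is to *copy this solution* from swapped pairs in $E$ to swapped pairs outside $E$. The copying must respect $H$ and the flip.

**Lemma 3.** Let a group $H$ act on $V$ preserving $\sim$, and let $E\subseteq V$ be $H$-invariant. For $h\in H$ let $b_h(p,q)$ be given for all cross pairs with $p\in E$, satisfying (4) for $g,h\in H$, and satisfying (3) with $\pi=h$ when $p,q\in E$. Assume:

$(*)$ for every $H$-orbit $\Omega$ of cross pairs in $(V\setminus E)^2$ that is closed under the flip, there is an $H$-equivariant map $\varphi$ from $\Omega$ to the cross pairs in $E^2$ that commutes with the flip.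

Then the $b_h$ extend to functions $c_h$ on all cross pairs satisfying (3) and (4).

*Proof.* Both conditions concern one $H$-orbit of cross pairs together with its flip, so we treat the kinds of pairs separately. Pairs with first entry in $E$ are given.

**Mixed pairs: here (3) leaves no choice.** For $p\notin E$, $q\in E$ put
$$c_h(p,q)=b_h(q,p)+o(p,q)+o(hp,hq).$$
This is (3) for $\{p,q\}$. For (4), using (4) for $b$,
$$c_h(p,q)+c_g(hp,hq)=b_h(q,p)+b_g(hq,hp)+o(p,q)+2\,o(hp,hq)+o(ghp,ghq)=c_{gh}(p,q).$$

**Orbits $\Omega\subseteq(V\setminus E)^2$ with flipped orbit $\Omega^{-1}\ne\Omega$: here we replace $o$ by an invariant orientation.** The two orbits are disjoint, and we treat them together. Let $o'=1$ on $\Omega$ and $o'=0$ on $\Omega^{-1}$. Then $o'$ is $H$-invariant and $o'(p,q)+o'(q,p)=1$, so $o+o'$ is flip-symmetric. Let $t=o+o'$ on $\Omega$ and $t=0$ on $\Omega^{-1}$. Then $t(p,q)+t(q,p)=(o+o')(p,q)$ on both orbits. Put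
$$c_h(p,q)=t(p,q)+t(hp,hq).$$
In $c_h(p,q)+c_g(hp,hq)$ the terms $t(hp,hq)$ cancel, which gives (4). For (3),
$$c_h(p,q)+c_h(q,p)=(o+o')(p,q)+(o+o')(hp,hq)=o(p,q)+o(hp,hq),$$
because $o'$ is $H$-invariant.

**Orbits with $\Omega=\Omega^{-1}$: here we copy from $E$.** Take $\varphi$ from $(*)$. The function $s(p,q)=o(p,q)+o(\varphi(p,q))$ is flip-symmetric: the flip changes both terms by $1$, as $\varphi$ commutes with it. The flip has no fixed points on $\Omega$, so we can choose $t$ on $\Omega$ with $t(p,q)+t(q,p)=s(p,q)$. Put
$$c_h(p,q)=b_h(\varphi(p,q))+t(p,q)+t(hp,hq).$$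
For (4): by (4) for $b$ and equivariance,
$$b_{gh}(\varphi(p,q))=b_h(\varphi(p,q))+b_g(h\varphi(p,q))=b_h(\varphi(p,q))+b_g(\varphi(hp,hq)),$$
and the terms in $t$ telescope as before. For (3): as $\varphi$ commutes with the flip and $b_h$ satisfies (3) on $E$,
$$b_h(\varphi(p,q))+b_h(\varphi(q,p))=o(\varphi(p,q))+o(h\varphi(p,q))=o(\varphi(p,q))+o(\varphi(hp,hq)).$$
Adding $s(p,q)+s(hp,hq)$ leaves
$$c_h(p,q)+c_h(q,p)=o(p,q)+o(hp,hq).\qquad\square$$

The rest of the work is to choose $V$, the embedding of $\mathbf A$, and the action of $\mathrm{Aut}(D)$ so that $(*)$ holds.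

## 7. $n$-partite tournaments: an action without swapped cross pairs

We prove Theorem B. If $A=\emptyset$, then $\mathbf A$ is its own coherent witness. Otherwise let $\mathbf A$ have nonempty parts $A_1,\dots,A_m$, with $m\le n$ and $m$ finite. Let $k=\max|A_i|$ and $N=\mathrm{lcm}(1,\dots,k)$.

**Step 1: build $\mathbf B$.** Since $N\ge k$, take pairwise disjoint sets $V_i\supseteq A_i$ with $|V_i|=N$. Let $V=\bigcup V_i$, let $\sim$ have the classes $V_i$, and for $x\in V_i$, $y\in V_j$ put $o(x,y)=1$ if $i<j$ and $o(x,y)=0$ if $i>j$. Let $\mathbf B=\mathbf B(V,\sim,o)$. It has $m\le n$ nonempty parts, as many as $\mathbf A$.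

**Step 2: embed $\mathbf A$.** We need bits that correct $o$ to $e$. For $x\in A_i$ let
$$\chi_x(y)=e(x,y)+o(x,y)\ \text{ if } y\in A_j \text{ with } j>i,\qquad \chi_x(y)=0\ \text{ for all other } y\in V\setminus V_i.$$
The function $e+o$ is symmetric on cross pairs of $A$, and for each such pair exactly one of the two bits $\chi_x(y),\chi_y(x)$ carries it. So
$$\chi_x(y)+\chi_y(x)=e(x,y)+o(x,y)\qquad(x,y\in A,\ x\not\sim y).\tag{6}$$
By (2) and (6), $x\mapsto(x,\chi_x)$ is an embedding. We identify $\mathbf A$ with its image.

**Step 3: extend each partial automorphism (condition 1 of Lemma 1).** Let $f:D\to D'$ be a partial automorphism. It preserves "same part" in both directions, so it induces an injection from the indices $i$ with $D\cap A_i\ne\emptyset$ into $\{1,\dots,m\}$. Extend this injection to a permutation $\sigma$ of $\{1,\dots,m\}$. As all $V_i$ have size $N$, for each $i$ we can extend $f$ on $D\cap A_i$ to a bijection $V_i\to V_{\sigma(i)}$. Together these form a $\sim$-preserving $\pi\in\mathrm{Sym}(V)$ that extends $f$.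

We want a twist that sends $(x,\chi_x)$ to $(fx,\chi_{fx})$. The definition of twists tells us what to prescribe: for $x\in D$ and $y\not\sim x$ let
$$b(x,y)=\chi_{fx}(\pi y)+\chi_x(y).$$
For $x,y\in D$ with $x\not\sim y$, (6) gives
$$b(x,y)+b(y,x)=e(fx,fy)+o(fx,fy)+e(x,y)+o(x,y)=o(x,y)+o(\pi x,\pi y),$$
since $e(fx,fy)=e(x,y)$. This is (3) on $D$, so Lemma 2 with $E=D$ yields $c$. For $x\in D$ we get $\alpha_{\pi,c}(x,\chi_x)=(fx,\chi')$ with $\chi'(\pi y)=\chi_x(y)+b(x,y)=\chi_{fx}(\pi y)$. So $\alpha_{\pi,c}$ extends $f$.

**Step 4: let $H=\mathrm{Aut}(D)$ act on $V$.** We need an action that extends the action on $D$ and respects $\sim$, so that Lemma 3 can be used. Let $D_i=D\cap V_i$ and $d_i=|D_i|\le k$. Then $H$ permutes the indices $i$ with $d_i>0$, and $d_i$ is constant on orbits of indices.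

A tempting choice is to number each $V_i\setminus D_i$ arbitrarily by $1,\dots,N-d_i$ and to let $h$ keep the numbers while it moves the classes. Here is where Lemma 3 cannot be used with this choice. Let $D$ be the directed $4$-cycle inside an $\mathbf A$ with parts of sizes $3$ and $2$; then $N=6$ and $d_1=d_2=2$. Its rotation $h$ exchanges the two classes, so it swaps the elements numbered $1$ in $V_1\setminus D_1$ and $V_2\setminus D_2$. This cross pair is fixed by $h^2$, so the equivariant map in $(*)$ would have to send it to a pair in $D^2$ fixed by $h^2$. But $h^2$ moves every vertex of $D$.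

Instead we fill $V_i$ with copies of $D_i$. This is why $N$ is a common multiple. If $d_i>0$, then $d_i\mid N$, and we identify $V_i$ with $D_i\times\{1,\dots,N/d_i\}$ so that $x\in D_i$ becomes $(x,1)$. Let $H$ act by
$$h(x,j)=(hx,j)$$
on these classes, and trivially on $V_i$ when $d_i=0$. If $hD_i=D_{i'}$ then $d_i=d_{i'}$, so the action is well defined. It preserves $\sim$ and extends the action on $D$.

**Step 5: no $h\in H$ swaps the two entries of a cross pair.** This makes $(*)$ vacuous. If one entry lies in a $V_i$ with $d_i=0$, it is fixed by $H$ and is not moved to the other entry. Otherwise suppose $h$ swaps $(x,j)$ and $(x',j')$ in different classes. Then $hx=x'$ and $hx'=x$, where $x,x'$ lie in different parts of $D$ and are joined by an edge. So $h$ reverses an edge of $D$, contradicting $h\in\mathrm{Aut}(D)$. A flip-closed orbit of cross pairs would contain some $(p,q)$ and $(q,p)$, hence some $h$ would swap $p$ and $q$. So $(*)$ holds vacuously for $E=D$.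

**Step 6: the homomorphism (condition 2).** For $x\in D$, $y\not\sim x$ let
$$b_h(x,y)=\chi_{hx}(hy)+\chi_x(y).$$
In $b_h(x,y)+b_g(hx,hy)$ the terms $\chi_{hx}(hy)$ cancel, leaving $\chi_{ghx}(ghy)+\chi_x(y)=b_{gh}(x,y)$, which is (4). For $x,y\in D$, (3) follows from (6) exactly as in Step 3. Lemma 3 gives $c_h$ satisfying (3) and (4), so $\Phi_D(h)=\alpha_{h,c_h}$ is a homomorphism. As in Step 3, $\alpha_{h,c_h}(x,\chi_x)=(hx,\chi_{hx})$ for $x\in D$. By Lemma 1, $\mathbf B$ is a coherent EPPA-witness of $\mathbf A$. $\square$

## 8. Blow-ups of tournaments have coherent semigeneric witnesses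

For Theorem C it remains to prove (c)⇒(a). We start with (c)(ii)⇒(a). If $A=\emptyset$ there is nothing to do. Let $P\ne\emptyset$ be the finite set of parts of $\mathbf A$ and $k$ the maximal size of a part. As no vertex splits a pair, for $p\ne q$ in $P$ the value $e(x,y)$ is the same for all $x\in p$, $y\in q$. We call it $e(p,q)$.

**Step 1: build $\mathbf B$ and embed $\mathbf A$.** Choose $o$ on ordered pairs of distinct elements of $P$ with $o(p,q)+o(q,p)=1$, and functions $\chi_p:P\setminus\{p\}\to\mathbb Z_2$ with
$$\chi_p(q)+\chi_q(p)=e(p,q)+o(p,q).\tag{7}$$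
This is possible because the right side is symmetric. Let $\mathbf B$ have the vertices $(p,\chi,j)$ with $(p,\chi)\in\mathbf B(P,=,o)$ and $j\in[k]=\{1,\dots,k\}$, with edges determined by the first two coordinates. The edge value is still a function of one end, plus a function of the other end, plus a constant for each ordered pair of parts. So $\mathbf B$ is a finite semigeneric tournament. Give the vertices of each part distinct indices in $[k]$ and embed the vertex of $p$ with index $j$ as $(p,\chi_p,j)$. By (2) and (7) this is an embedding.

A twist $\alpha_{\pi,c}$ of $\mathbf B(P,=,o)$ together with arbitrary $\sigma_p\in\mathrm{Sym}(k)$ for $p\in P$ gives the automorphism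
$$(p,\chi,j)\mapsto(\alpha_{\pi,c}(p,\chi),\sigma_p(j)).$$

**Step 2: extend each partial automorphism.** Let $f:D\to D'$ be one, and let $E$ be the set of parts meeting $D$. Then $f$ induces an injection $E\to P$, and $e$ is preserved, as one sees on any $x\in D\cap p$, $y\in D\cap q$. Extend this injection to $\pi\in\mathrm{Sym}(P)$. For $p\in E$, $q\ne p$ put $b(p,q)=\chi_{\pi p}(\pi q)+\chi_p(q)$. For $p,q\in E$, (7) gives
$$b(p,q)+b(q,p)=e(\pi p,\pi q)+o(\pi p,\pi q)+e(p,q)+o(p,q)=o(p,q)+o(\pi p,\pi q),$$
so Lemma 2 yields $c$. For $p\in E$, $f$ maps $D\cap p$ onto $D'\cap\pi p$. Let $\sigma_p$ be the corresponding map on indices, extended by the increasing bijection between the complements in $[k]$. For $p\notin E$ let $\sigma_p=\mathrm{id}$. For $p\in E$ the twist sends $(p,\chi_p)$ to $(\pi p,\chi_{\pi p})$, so the resulting automorphism extends $f$.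

**Step 3: the homomorphism.** Let $H=\mathrm{Aut}(D)$. It acts on $E$, and we let it act trivially on $P\setminus E$. Orbits of cross pairs in $(P\setminus E)^2$ are single pairs $(p,q)$ with $p\neq q$. None is flip-closed, so $(*)$ holds vacuously. Put $b_h(p,q)=\chi_{hp}(hq)+\chi_p(q)$ for $p\in E$, $q\ne p$. Then (4) holds because the middle terms cancel, and (3) holds for $p,q\in E$ as in Step 2. Lemma 3 gives $c_h$.

Let $\sigma_{h,p}$ be chosen for $h$ as in Step 2. For $p\in E$, both $\sigma_{gh,p}$ and $\sigma_{g,hp}\sigma_{h,p}$ are the index map of $gh$ on the indices of $D\cap p$ and increasing on the complement. So $\sigma_{gh,p}=\sigma_{g,hp}\sigma_{h,p}$; for $p\notin E$ all these maps are identities. Hence $h\mapsto\big((p,\chi,j)\mapsto(\alpha_{h,c_h}(p,\chi),\sigma_{h,p}(j))\big)$ is a homomorphism $\mathrm{Aut}(D)\to\mathrm{Aut}(\mathbf B)$, and it extends every $h$. Lemma 1 finishes (c)(ii)⇒(a). $\square$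

## 9. Parts of size at most two, where swapped pairs cannot be avoided

We prove (c)(i)⇒(a).

**Step 1: reduce to parts of size exactly two.** Add to each one-vertex part a twin of its vertex, with the same adjacencies. In (1) a pair of twins contributes each value twice, so the structure stays semigeneric, and its parts now all have size $2$. A partial automorphism of $\mathbf A$ is a partial automorphism of the larger structure, so a coherent witness of the larger structure is, with $\Psi$ restricted, a coherent witness of $\mathbf A$. So assume that all parts have size exactly $2$. The empty structure being trivial, let $M$ be the set of parts, $|M|=m\ge1$, and write $p=\{p^0,p^1\}$ for $p\in M$.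

**Why the parts of $\mathbf A$ alone do not suffice.** Take $M=\{p,q\}$ with both vertices of $q$ pointing to $p^0$ and $p^1$ pointing to both vertices of $q$. Then $q$ splits $p$, but $p$ does not split $q$. An automorphism of a semigeneric $\mathbf B\supseteq \mathbf A$ that extends $p^0\mapsto q^0$, $p^1\mapsto q^1$ sends $q^0$ to a vertex that splits $q$. That vertex lies in neither of the two parts of $\mathbf B$ that contain $p$ and $q$. So $\mathbf B$ needs further parts, and each part of $\mathbf B$ must remember which pairs $p\in M$ it splits. We add new parts with every possible splitting behavior, equally often.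

**Step 2: build $\mathbf B$.** For $q\in M$ let
$$S(q)=\{p\in M\setminus\{q\}: \text{the vertices of } q\text{ split } p\},$$
which is well defined by semigenericity. Note that $p\notin S(p)$ for $p\in M$. Put $\mu=m\cdot m!$. Choose a finite set $P\supseteq M$ and extend $S$ to a map from $P$ to the set $\mathcal P(M)$ of subsets of $M$ such that
$$|S^{-1}(T)|=\mu\quad\text{for every }T\subseteq M.$$
This is possible because $|M|=m\le\mu$. Fix $o$ on ordered pairs of distinct elements of $P$ with $o(p,q)+o(q,p)=1$, and let $\mathbf B=\mathbf B(P,=,o)$, a finite semigeneric tournament.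

**Step 3: embed $\mathbf A$.** Each vertex $x\in p$ receives bits $\chi_x(q)$ for $q\in P\setminus\{p\}$. They have to correct $o$ to $e$, and they have to record $S$. Fix a linear order on $M$. For $p<q$ in $M$, $x\in p$, $y\in q$ let
$$\chi_x(q)=e(x,q^0)+o(p,q),\qquad\chi_y(p)=e(p^0,y)+e(p^0,q^0).$$
For $p\in M$, $q\in P\setminus M$ let $\chi_{p^0}(q)=0$, and let $\chi_{p^1}(q)=1$ if $p\in S(q)$ and $0$ otherwise. We claim
$$\chi_x(q)+\chi_y(p)=e(x,y)+o(p,q)\qquad(x\in p,\ y\in q,\ p\ne q\in M),\tag{8}$$
$$\chi_{p^0}(q)\ne\chi_{p^1}(q)\iff p\in S(q)\qquad(p\in M,\ q\in P\setminus\{p\}).\tag{9}$$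

For (8), let $p<q$. The left side is $e(x,q^0)+e(p^0,y)+e(p^0,q^0)+o(p,q)$. The first three terms add up to $e(x,y)$: if $x=p^0$ or $y=q^0$, two of them are equal and cancel, leaving $e(x,y)$; otherwise this is (1) for $\{p^0,x\}$ and $\{q^0,y\}$. The case $p>q$ follows, as both sides of (8) are symmetric.

For (9), if $q\notin M$ this is the definition. If $q\in M$ and $p<q$, then $\chi_{p^0}(q)+\chi_{p^1}(q)=e(p^0,q^0)+e(p^1,q^0)$, which is $1$ exactly when $q^0$ splits $p$. If $q\in M$ and $q<p$, then the second formula (with the roles of the letters exchanged) gives $\chi_{p^0}(q)+\chi_{p^1}(q)=e(q^0,p^0)+e(q^0,p^1)$, which again is $1$ exactly when $q^0$ splits $p$.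

Map $x\in p$ to $(p,\chi_x)$. By (2) and (8), edges are preserved. For injectivity we must separate $p^0$ from $p^1$: there is $q\in P$ with $S(q)=\{p\}$, and $q\ne p$ because $p\notin S(p)$, so (9) gives $\chi_{p^0}(q)\ne\chi_{p^1}(q)$. We identify $\mathbf A$ with its image.

**Step 4: traces.** This step isolates what a substructure $D$ can see of the map $S$. For $D\subseteq A$ let $E\subseteq M$ be the set of parts meeting $D$ and $R\subseteq E$ the set of parts contained in $D$. For $q\in P$ put $S_D(q)=S(q)\cap R$, the *trace* of $q$. A given $T\subseteq R$ equals $T'\cap R$ for exactly $2^{m-|R|}$ sets $T'\subseteq M$, so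
$$|\{q\in P:S_D(q)=T\}|=2^{m-|R|}\mu\qquad(T\subseteq R).\tag{10}$$

Let $f:D\to D'$ be an isomorphism, with $E',R'$ defined from $D'$. As $f$ preserves "same part", it induces a bijection $f:E\to E'$, and $f(R)=R'$, since $R$ consists of the parts meeting $D$ in two vertices. Moreover
$$f(S_D(q))=S_{D'}(f(q))\qquad(q\in E).\tag{11}$$
Indeed, for $p\in R$ with $p\ne q$, whether $q$ splits $p$ is visible in $D$ on any $y\in D\cap q$, and $f$ preserves it. For $p=q$ we have $q\notin S(q)$ and $f(q)\notin S(f(q))$.

**Step 5: extend each partial automorphism (condition 1).** Let $f:D\to D'$ be a partial automorphism. We first extend $f:E\to E'$ to a permutation of $P$ that respects traces. For $T\subseteq R$, (11) shows that as many $q\in E$ have $S_D(q)=T$ as $q'\in E'$ have $S_{D'}(q')=f(T)$. By (10) and $|R|=|R'|$, the same holds for $P\setminus E$ and $P\setminus E'$. As $T$ runs over the subsets of $R$, $f(T)$ runs over the subsets of $R'$. So $f:E\to E'$ extends to $\pi\in\mathrm{Sym}(P)$ with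
$$S_{D'}(\pi q)=f(S_D(q))\qquad(q\in P).$$

For $p\in E$ and $q\ne p$ put
$$b(p,q)=\chi_{f(x)}(\pi q)+\chi_x(q)\qquad\text{with } x\in D\cap p.$$
We check that this does not depend on $x$. There is a choice only if $p\in R$. Then replacing $x$ by the other vertex of $p$ changes $\chi_x(q)$ exactly when $p\in S(q)$, and changes $\chi_{f(x)}(\pi q)$ exactly when $f(p)\in S(\pi q)$, both by (9). These conditions are equivalent:
$$p\in S(q)\iff p\in S_D(q)\iff f(p)\in S_{D'}(\pi q)\iff f(p)\in S(\pi q).$$
For $p\ne q$ in $E$ with $x\in D\cap p$, $y\in D\cap q$, (8) gives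
$$b(p,q)+b(q,p)=e(fx,fy)+o(\pi p,\pi q)+e(x,y)+o(p,q)=o(p,q)+o(\pi p,\pi q),$$
which is (3). Lemma 2 gives $c$. For $x\in D\cap p$, $\alpha_{\pi,c}(p,\chi_x)=(\pi p,\chi')$ with $\chi'(\pi q)=\chi_x(q)+b(p,q)=\chi_{f(x)}(\pi q)$. So $\alpha_{\pi,c}$ extends $f$.

**What the action in condition 2 must look like.** Let $H=\mathrm{Aut}(D)$. By analogy with Step 5 we want $H$ to act on $P$, extending its action on $E$, with $S_D(hq)=h\,S_D(q)$. Take $D=\mathbf A$ to be the directed $4$-cycle, with parts $p,q$. Each splits the other, $H=\langle h\rangle$ is cyclic of order four, and $h$ swaps $p$ and $q$. Consider $w\in P\setminus E$ with trace $\{p\}$. Then $hw$ has trace $\{q\}$, so $w$ is moved, and the orbit of $w$ has size $2$ or $4$. If it had size $4$, the involution $h^2$ would swap $w$ and $h^2w$, and (5) forbids this. So the orbit has size $2$, and $h$ swaps $w$ and $hw$. Swapped pairs outside $E$ are therefore unavoidable here, and the hypothesis $(*)$ has real work to do.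

The example also suggests which orbits to use. Let $K$ be the kernel of the action of $H$ on $E$. A free orbit, a copy of $H$ itself, is bad as soon as $K$ contains an involution $k$, since $k$ swaps $1$ and $k$. We use copies of $H/K$, and copies of $E$.

**Step 6: the action of $H=\mathrm{Aut}(D)$ on $P$.** We build $P\setminus E$ out of such copies, with the right number of elements of each trace. The group $H$ acts on $E$ and on $R$. By (11) with $f=h$, $S_D(hq)=h\,S_D(q)$ for $q\in E$. As $H/K$ embeds in $\mathrm{Sym}(E)$, the index $|H:K|$ divides $|E|!$, hence $m!$. For $T\subseteq R$ let $H_T$ be its stabilizer. It contains $K$, because $K$ fixes each element of $R\subseteq E$. Let $e_T=|\{q\in E:S_D(q)=T\}|$. Then $e_{hT}=e_T$.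

By (10) we need $2^{m-|R|}\mu-e_T$ new elements of trace $T$. A copy of $H/K$ whose coset $K$ has trace $T$ has $|H_T:K|$ elements of trace $T$, and this number need not divide the number needed. Adding $m!-1$ copies of $E$ corrects this: the total from the original $E$ and its copies becomes $m!\,e_T$. So define an $H$-set $W$ with a map $s:W\to\mathcal P(R)$ as the disjoint union of

* $m!-1$ copies of $E$, with $s(q)=S_D(q)$ on each copy;
* for one representative $T$ of each $H$-orbit on $\mathcal P(R)$,
$$n_T=\frac{2^{m-|R|}\mu-m!\,e_T}{|H_T:K|}$$
copies of $H/K$, with $s(gK)=gT$.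

The map $s$ is well defined since $K\le H_T$, and it is equivariant. The number $n_T$ is an integer, because $|H_T:K|$ divides $|H:K|$, hence $m!$, and $m!$ divides $\mu$. It is nonnegative, because $e_T\le|E|\le m$ and so $2^{m-|R|}\mu\ge\mu=m\cdot m!\ge m!\,e_T$.

For a representative $T$, the copies of $E$ contribute $(m!-1)e_T$ elements to the fibre of $s$ over $T$. Each copy of $H/K$ belonging to $T$ contributes the cosets $gK$ with $gT=T$, which are $|H_T:K|$ many, and the copies belonging to other representatives contribute nothing. So the fibre has size
$$(m!-1)e_T+2^{m-|R|}\mu-m!\,e_T=2^{m-|R|}\mu-e_T.$$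
By equivariance and $e_{hT}=e_T$ this formula holds for every $T\subseteq R$. By (10) it is the number of $q\in P\setminus E$ with $S_D(q)=T$. So we may identify $W$ with $P\setminus E$ in such a way that $s=S_D$. Then $H$ acts on $P=E\sqcup W$ with
$$S_D(hq)=h\,S_D(q)\qquad(q\in P,\ h\in H).\tag{12}$$

*Example.* For $D=\mathbf A$ the directed $4$-cycle we have $m=2$, $m!=2$, $\mu=4$, $|P|=16$, $E=R=M=\{p,q\}$, $S(p)=\{q\}$, $S(q)=\{p\}$, and $|H:K|=2$. The orbits of $H$ on $\mathcal P(R)$ are represented by $\emptyset$, $M$, $\{p\}$. We get $n_\emptyset=n_M=4/2=2$ and $n_{\{p\}}=(4-2)/1=2$. So $W$ consists of one copy of $E$ and six copies of $H/K$, which makes $14=16-2$ elements. Over $\{p\}$ there are $1+2=3=4-1$ of them.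

**Step 7: prescribe $b_h$.** For $p\in E$, $q\ne p$, $x\in D\cap p$ put
$$b_h(p,q)=\chi_{hx}(hq)+\chi_x(q).$$
As in Step 5, this is independent of $x$: for $p\in R$, by (9), changing $x$ changes the second term iff $p\in S(q)$ and the first iff $hp\in S(hq)$, and these are equivalent by (12). As in Step 5, (8) gives (3) for $p,q\in E$. Finally $hx\in D\cap hp$, so $hx$ may be used to compute $b_g(hp,hq)$, and
$$b_{gh}(p,q)=\chi_{ghx}(ghq)+\chi_{hx}(hq)+\chi_{hx}(hq)+\chi_x(q)=b_g(hp,hq)+b_h(p,q),$$
which is (4).

**Step 8: verify $(*)$.** We must copy flip-closed orbits into $E^2$. Let $\Omega$ be a flip-closed $H$-orbit of pairs of distinct elements of $W$, and let $(p,q)\in\Omega$. Some $h\in H$ swaps $p$ and $q$. As $H$ preserves each copy of $E$ and each copy of $H/K$ in $W$, both $p$ and $q$ lie in the same copy, and this copy contains all entries of $\Omega$.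

*The copy is a copy of $E$.* Let $\varphi$ send a pair to the corresponding pair in $E^2$. This is equivariant, commutes with the flip, and the entries stay distinct.

*The copy is a copy of $H/K$.* Translating a pair in $\Omega$ so that its first entry is $K$, we get $\Omega=\{(gK,guK):g\in H\}$ for some $u\notin K$. As $(uK,K)\in\Omega$, some $h$ swaps $K$ and $uK$: so $h\in uK$ and $huK=K$. Write $h=u\kappa$ with $\kappa\in K$. Then $u\kappa u=u^2(u^{-1}\kappa u)\in K$, and $u^{-1}\kappa u\in K$ because $K$ is normal. So $u^2\in K$. Since $u\notin K$ and $K$ is the kernel of the action on $E$, there is $p_0\in E$ with $up_0\ne p_0$. Put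
$$\varphi(gK,guK)=(gp_0,gup_0).$$
This is well defined: the pair determines $gK$, and if $g$ is replaced by $g\kappa$ with $\kappa\in K$, then $g\kappa p_0=gp_0$ and $g\kappa up_0=gu(u^{-1}\kappa u)p_0=gup_0$. It is $H$-equivariant, and the entries are distinct as $up_0\neq p_0$. Since $u^2\in K$, we have $gK=gu\cdot uK$, so
$$\varphi(guK,gK)=\varphi(guK,gu\cdot uK)=(gup_0,gu^2p_0)=(gup_0,gp_0).$$
So $\varphi$ commutes with the flip, and $(*)$ holds.

**Step 9: conclude.** Lemma 3 gives $c_h$ satisfying (3) and (4), so $\Phi_D(h)=\alpha_{h,c_h}$ is a homomorphism $\mathrm{Aut}(D)\to\mathrm{Aut}(\mathbf B)$. For $x\in D\cap p$ it sends $(p,\chi_x)$ to $(hp,\chi')$ with $\chi'(hq)=\chi_x(q)+b_h(p,q)=\chi_{hx}(hq)$, that is, to $(hp,\chi_{hx})$. So $\Phi_D(h)$ extends $h$. With Step 5, both conditions of Lemma 1 hold, and $\mathbf B$ is a coherent EPPA-witness of $\mathbf A$. This proves (c)(i)⇒(a), and with Sections 3 and 8 it completes the proof of Theorem C. $\square$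

## 10. The counterexamples on four vertices

**Proof of the Corollary.** If $\mathbf A$ violates (c), it has a part $X$ of size at least $3$ and a vertex that splits a pair. A splitting vertex lies in a different part from the pair that it splits, so $\mathbf A$ has at least two nonempty parts. Hence $|A|\ge4$, and Theorem C gives every semigeneric tournament with at most $3$ vertices a coherent witness.

Let $|A|=4$ and suppose (c) fails. Then $|X|=3$, and there is one further vertex $y$. The split pair lies in a part with at least two vertices, so in $X$, and the vertex splitting it is $y$. So $y$ has edges in both directions to $X$. If $y$ points to two vertices of $X$, we have $\mathbf A_4$ up to isomorphism; if $y$ points to one, we have its reversal. Both violate (c), so by Theorem C neither has a coherent EPPA-witness that is a finite semigeneric tournament. In particular, $4$ is the smallest possible size of a counterexample. $\square$
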